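\title{No uncountable cardinal has a universal linearly ordered topological space}

\begin{abstract}
An embedding of linearly ordered topological spaces is a continuous order-preserving injection. Every countably infinite linearly ordered space embeds into $\mathbb{Q}$. We prove in ZFC that for no uncountable cardinal $\kappa$ is there a linearly ordered space of cardinality $\kappa$ into which all linearly ordered spaces of cardinality $\kappa$ embed. More precisely, we construct $2^\kappa$ compact scattered orders of cardinality $\kappa$, each with a last point, no two of which can be embedded into a common space so that their last points have the same image. It follows that a space into which all spaces of cardinality $\kappa$ embed has at least $2^\kappa$ points, and that a universal family of spaces of cardinality $\kappa$ has at least $2^\kappa$ members; both bounds are attained.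
\end{abstract}

\section{Introduction}

A \emph{linearly ordered topological space} (LOTS) is a linear order with its open interval topology, that is, the topology generated by the open rays $(\leftarrow,b)=\{x:x<b\}$ and $(b,\to)=\{x:x>b\}$. A map $f:A\to B$ is \emph{order-preserving} if $x<y$ implies $f(x)<f(y)$; such a map is injective. A \emph{LOTS embedding} is an order-preserving map that is continuous. For an infinite cardinal $\kappa$, a \emph{universal LOTS for $\kappa$} is a LOTS of cardinality $\kappa$ into which every LOTS of cardinality $\kappa$ has a LOTS embedding.

Continuity is a real restriction. The map $\omega+1\to\mathbb{Q}$ with $n\mapsto 1-\frac1{n+1}$ and $\omega\mapsto 1$ is a LOTS embedding; if $\omega$ is sent to $2$ instead, the map still preserves the order but is no longer continuous. In general, the subspace topology on a suborder $f[A]\subseteq B$ contains its order topology, and $f$ is continuous exactly when the two coincide. So a universal LOTS must contain every order of size $\kappa$ with all of its limits in the right place.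

Two facts are known, and we quote them from Primavesi and Thompson \cite{PT}: in ZFC there is a universal LOTS for the countable LOTS, and for every $\kappa\ge 2^{\aleph_0}$ there is no universal LOTS for $\kappa$. The following question is posed in \cite{PT}.

\begin{quote}
Is it consistent with ZFC that, for some uncountable cardinal $\kappa$, there is a universal LOTS for $\kappa$?
\end{quote}

The cardinals that remain are those with $\aleph_1\le\kappa<2^{\aleph_0}$. Whether there are any depends on the model of set theory, and one might expect the answer to depend on it too. Plain counting does not help: there are at most $2^\kappa$ orders of size $\kappa$, and an order of size $\kappa$ has $2^\kappa$ subsets to receive them. Nevertheless the answer is negative in ZFC.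

\begin{theorem}\label{thm:A}
If $\kappa$ is an uncountable cardinal, there is no universal LOTS for $\kappa$.
\end{theorem}

We give a short proof of Theorem~\ref{thm:A} that uses the quoted result for $\kappa\ge2^{\aleph_0}$, and we prove a sharp version that uses neither quoted result. An order is \emph{scattered} if it contains no subset order-isomorphic to $\mathbb{Q}$.

\begin{theorem}\label{thm:B}
Let $\kappa$ be an uncountable cardinal. There is a family $(L_s)_{s\in\Sigma}$, with $|\Sigma|=2^\kappa$, of compact scattered LOTS of cardinality $\kappa$, each with a last point $\infty$, such that if $f:L_s\to B$ and $g:L_t\to B$ are LOTS embeddings into the same LOTS and $f(\infty)=g(\infty)$, then $s=t$. Consequently: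
\begin{enumerate}
\item[(1)] Every LOTS $B$ admits LOTS embeddings of at most $|B|$ of the $2^\kappa$ orders $L_s$. In particular there is no universal LOTS for $\kappa$, and there is not even a LOTS of cardinality $\kappa$ into which all compact scattered LOTS of cardinality $\kappa$ embed.
\item[(2)] The least cardinality of a LOTS into which all LOTS of cardinality $\kappa$ embed is exactly $2^\kappa$.
\item[(3)] The least size of a family of LOTS of cardinality $\kappa$ such that every LOTS of cardinality $\kappa$ embeds into a member is exactly $2^\kappa$.
\end{enumerate}
\end{theorem}

The orders $L_s$ are pairwise non-isomorphic: an isomorphism $f:L_s\to L_t$ is a LOTS embedding with $f(\infty)=\infty$, and one takes $g$ to be the identity. The upper bounds in (2) and (3) come from listing all orders of size $\kappa$; the theorem says that nothing better than the list is possible.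

\begin{corollary}\label{cor:C}
An infinite cardinal $\kappa$ has a universal LOTS if and only if $\kappa=\aleph_0$; for $\aleph_0$, the order $\mathbb{Q}$ is universal.
\end{corollary}

The method is to count points of $B$ rather than subsets of $B$: a single point, the image of $\infty$, determines which $L_s$ was embedded. Two facts make this possible. A point of $B$ cannot be the infimum both of a decreasing $\omega$-sequence and of a decreasing $\omega_1$-sequence, so it can store one bit (Section~\ref{sec:limits}). Two continuous increasing sequences of regular uncountable length with the same supremum agree at many indices, so their common supremum gives access to many points that store bits (Section~\ref{sec:towers}). Section~\ref{sec:regular} combines the two facts for regular $\kappa$ and proves Theorem~\ref{thm:A}, Section~\ref{sec:singular} applies the second fact once more to reach singular $\kappa$, and Section~\ref{sec:count} completes the proof of Theorem~\ref{thm:B}. We work in ZFC throughout.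

\section{What a LOTS embedding preserves}\label{sec:limits}

Ordinals carry their usual order. The \emph{reverse} $A^*$ of an order $A$ has the same points and the opposite order, hence the same topology; a LOTS embedding $A\to B$ is also a LOTS embedding $A^*\to B^*$. We call this \emph{reversal}. For orders $J$ and $I_j$ $(j\in J)$, the \emph{sum} $\sum_{j\in J}I_j$ is the disjoint union of the \emph{blocks} $I_j$, where each block keeps its order and $I_j$ lies entirely below $I_k$ when $j<k$; finite sums are written with $+$. A set $C\subseteq B$ is \emph{convex} if $x<b<y$ and $x,y\in C$ imply $b\in C$. Blocks of a sum are convex. An infinite cardinal $\lambda$ is \emph{regular} if every subset of $\lambda$ of cardinality less than $\lambda$ is bounded in $\lambda$, and \emph{singular} otherwise; $\omega$ and all successor cardinals, such as $\omega_1$, are regular.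

A point $a\in A$ is a \emph{left limit} if it is not least and has no immediate predecessor, and a \emph{right limit} if it is not last and has no immediate successor. The first lemma translates continuity into the language of order.

\begin{lemma}\label{lem:limits}
Let $f:A\to B$ be order-preserving.
\begin{enumerate}
\item[(a)] If $f$ is continuous, $\emptyset\neq Y\subseteq A$ and $a=\sup Y\notin Y$, then $f(a)=\sup f[Y]$ in $B$. The same holds for infima.
\item[(b)] If $f(a)=\sup f[(\leftarrow,a)]$ for every left limit $a$ and $f(a)=\inf f[(a,\to)]$ for every right limit $a$, then $f$ is continuous.
\end{enumerate}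
\end{lemma}

\begin{proof}
By reversal it suffices to treat suprema in (a) and rays $(b,\to)$ in (b).

(a) The point $f(a)$ is an upper bound of $f[Y]$. Let $b<f(a)$. The set $f^{-1}[(b,\to)]$ is open and contains $a$, and $a$ is not the least point of $A$ because the points of $Y$ lie below it. So this set contains $(a',a]$ for some $a'<a$. Since $a'$ is not an upper bound of $Y$, there is $y\in Y$ with $a'<y\le a$, and $f(y)>b$. Hence $b$ is not an upper bound of $f[Y]$.

(b) The set $U=f^{-1}[(b,\to)]$ is closed upward. If it has no least point, it is the union of the rays $(u,\to)$, $u\in U$. Suppose $a=\min U$. If $a$ is least in $A$ then $U=A$, and if $a$ has an immediate predecessor $a^-$ then $U=(a^-,\to)$. Otherwise $a$ is a left limit; the points below $a$ are not in $U$, so $f(a)=\sup f[(\leftarrow,a)]\le b$, contrary to $a\in U$.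
\end{proof}

\begin{lemma}\label{lem:convex}
If $C\subseteq B$ is convex, the inclusion of $C$, with its own order topology, into $B$ is a LOTS embedding. Hence the restriction of a LOTS embedding to a convex subset is a LOTS embedding.
\end{lemma}

\begin{proof}
Let $b\in B$. If $b\in C$, the sets $\{x\in C:x>b\}$ and $\{x\in C:x<b\}$ are open rays of $C$. If $b\notin C$, then by convexity $C$ lies entirely on one side of $b$, so each of the two sets is $\emptyset$ or $C$. For the second statement, compose with the inclusion.
\end{proof}

Let $\mu$ be an infinite regular cardinal. A point $x\in B$ has \emph{right type $\mu$} if it is the infimum of a strictly decreasing sequence of length $\mu$. (Then $\mu$ is the coinitiality of the ray $(x,\to)$.) Every term of such a sequence is strictly above $x$, since it is followed by a smaller term.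

\begin{lemma}\label{lem:type}
A point has at most one right type. If $f:A\to B$ is a LOTS embedding and $a\in A$ has right type $\mu$, then $f(a)$ has right type $\mu$.
\end{lemma}

\begin{proof}
Suppose $x=\inf_{\xi<\mu}y_\xi=\inf_{\eta<\nu}z_\eta$ with both sequences strictly decreasing and $\mu<\nu$ regular. Each $y_\xi$ is above $x$, so it is not a lower bound of the $z_\eta$, and there is $\eta(\xi)<\nu$ with $z_{\eta(\xi)}<y_\xi$. As $\nu$ is regular, some $\eta^*<\nu$ exceeds all $\eta(\xi)$. Then $z_{\eta^*}$ is a lower bound of the $y_\xi$ that lies above $x$, which is impossible. The second statement is Lemma~\ref{lem:limits}(a) for infima.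
\end{proof}

The least point of $(\omega+1)^*$ is the ordinal $\omega$, the infimum of the sequence $0,1,2,\dots$, which is decreasing in the reversed order; it has right type $\omega$. In the same way the least point $\omega_1$ of $(\omega_1+1)^*$ is the infimum of the countable ordinals and has right type $\omega_1$. By Lemma~\ref{lem:type}, embeddings of these two orders into one LOTS never send the two least points to the same point. This is the bit that a point can store.

\section{The countable case}\label{sec:countable}

\begin{proposition}\label{prop:Q}
Every countably infinite LOTS has a LOTS embedding into $\mathbb{Q}$.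
\end{proposition}

\begin{proof}
We use Cantor's theorem: every nonempty countable dense linear order without endpoints is isomorphic to $\mathbb{Q}$. The idea is to add points to $A$ only where $A$ has no limit to destroy. Let $A'$ be obtained from $A$ by inserting a copy of $\mathbb{Q}$ into every \emph{jump} (pair $c<c'$ of points of $A$ with nothing between them) and adding a copy of $\mathbb{Q}$ at each end. Then $A'$ is countable and has no endpoints. It is dense: let $x<y$ in $A'$. If both lie in $A$, there is between them a point of $A$ or an inserted copy. If both lie in one copy, use the density of $\mathbb{Q}$. Otherwise one of them, say $x$, lies in a copy that does not contain the other; the copy is convex, so $y$ is above all of it, and any larger point of the copy lies between $x$ and $y$. (If it is $y$ that lies in the copy, take a smaller point.) So $A'\cong\mathbb{Q}$, and order isomorphisms are homeomorphisms.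

It remains to see that the inclusion $A\subseteq A'$ is continuous, that is, that $\{x\in A:x>z\}$ and $\{x\in A:x<z\}$ are open in $A$ for each $z\in A'$. If $z\in A$, they are open rays of $A$. If $z$ lies in the jump $c<c'$, they are the rays $(c,\to)$ and $(\leftarrow,c')$ of $A$. If $z$ lies in an added end, they are $A$ and $\emptyset$ in some order.
\end{proof}

Every point of $\mathbb{Q}$ has right type $\omega$, including the images of points that had an immediate successor in $A$. So having an immediate successor is not preserved by embeddings and cannot serve as one value of a bit. Both values must be infinite regular cardinals; the smallest choice is $\omega$ and $\omega_1$, and the second already requires uncountably many points.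

\section{Towers}\label{sec:towers}

One bit per point separates two orders, and we need to separate $2^\kappa$. The difficulty is that two embeddings into $B$ are unrelated and their images need not meet. We therefore build orders in which agreement at one point forces agreement at many.

Let $\theta$ be a regular uncountable cardinal. A \emph{$\theta$-tower} is an order
\[
L=\Big(\sum_{\alpha<\theta}I_\alpha\Big)+\{\infty\}
\]
in which every block $I_\alpha$ has a least point $p_\alpha$, the $\alpha$-th \emph{base point}; see Figure~\ref{fig:tower}. We put $p_\theta=\infty$. If $\delta\le\theta$ is a limit ordinal and $D\subseteq\delta$ is unbounded in $\delta$, then $p_\delta=\sup_{\alpha\in D}p_\alpha$. Indeed, $p_\delta$ is above each such $p_\alpha$, and a point $x<p_\delta$ lies in some $I_\beta$ with $\beta<\delta$, so that $x<p_\alpha$ for any $\alpha\in D$ with $\alpha>\beta$. The supremum is not attained, so by Lemma~\ref{lem:limits}(a) every LOTS embedding $f:L\to B$ satisfies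
\begin{equation}\label{eq:sup}
f(p_\delta)=\sup_{\alpha\in D}f(p_\alpha)\qquad(\delta\le\theta\text{ limit},\ D\subseteq\delta\text{ unbounded in }\delta).
\end{equation}

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\foreach \p/\w in {0/1.6, 2.0/1.2, 3.5/0.8, 5.6/1.6} {
  \foreach \t in {1,0.64,0.41,0.26,0.16,0.10} \fill ({\p+\w*\t},0) circle (0.8pt);
  \fill (\p,0) circle (1.8pt);
}
\fill (9.2,0) circle (1.8pt);
\node at (4.95,0) {$\cdots$};
\node at (8.2,0) {$\cdots$};
\node[below] at (0,-0.08) {$p_0$};
\node[below] at (2.0,-0.08) {$p_1$};
\node[below] at (3.5,-0.08) {$p_2$};
\node[below] at (5.6,-0.08) {$p_\delta$};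
\node[below] at (9.2,-0.08) {$\infty$};
\draw[->] (2.6,0.45) -- (5.5,0.45) node[midway,above] {$p_\alpha$, $\alpha<\delta$};
\draw[->] (7.3,0.45) -- (5.7,0.45) node[midway,above] {$I_\delta$};
\end{tikzpicture}
\caption{A tower whose blocks are of the form $(\omega+1)^*$ or $(\omega_1+1)^*$. At a limit ordinal $\delta$, the base point $p_\delta$ is the supremum of the earlier base points, which fixes its image under an embedding, and it is the infimum of the rest of its block $I_\delta$, which has length $\omega$ or $\omega_1$ and stores one bit.}
\label{fig:tower}
\end{figure}

The smallest case already shows the whole mechanism.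

\begin{example}\label{ex:two}
Let $L$ be the $\omega_1$-tower with all blocks $(\omega+1)^*$ and base points $p_\alpha$, and $L'$ the $\omega_1$-tower with all blocks $(\omega_1+1)^*$ and base points $p'_\alpha$. Both have cardinality $\aleph_1$. We claim that there are no LOTS embeddings $f:L\to B$ and $g:L'\to B$ with $f(\infty)=g(\infty)$.

Suppose there are, with common value $b$, and put $c_\alpha=f(p_\alpha)$, $d_\alpha=g(p'_\alpha)$.

\emph{Interleaving.} Both sequences are strictly increasing, lie below $b$, and have supremum $b$ by \eqref{eq:sup}. Start with any $\alpha_0<\omega_1$. Given $\alpha_n$, the point $\max(c_{\alpha_n},d_{\alpha_n})$ is below $b$, so it is an upper bound of neither sequence, and there is $\alpha_{n+1}>\alpha_n$ with $c_{\alpha_n}<d_{\alpha_{n+1}}$ and $d_{\alpha_n}<c_{\alpha_{n+1}}$. The limit ordinal $\delta=\sup_n\alpha_n$ is below $\omega_1$. The sets $\{c_{\alpha_n}:n<\omega\}$ and $\{d_{\alpha_n}:n<\omega\}$ have the same upper bounds, so \eqref{eq:sup} with $D=\{\alpha_n:n<\omega\}$ gives $c_\delta=d_\delta$.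

\emph{Reading the bit.} By Lemma~\ref{lem:convex}, $f$ and $g$ restrict to LOTS embeddings of the $\delta$-th blocks. By Lemma~\ref{lem:type}, $c_\delta$ has right type $\omega$ and $d_\delta$ has right type $\omega_1$, which contradicts $c_\delta=d_\delta$.
\end{example}

To store many bits we must know how large the set of such $\delta$ is. A set $E\subseteq\theta$ is a \emph{club} of $\theta$ if it is unbounded in $\theta$ and contains every limit ordinal $\delta<\theta$ for which $E\cap\delta$ is unbounded in $\delta$. A set $S\subseteq\theta$ is \emph{stationary} if it meets every club of $\theta$.

\begin{lemma}\label{lem:club}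
Let $L$ and $L'$ be $\theta$-towers with base points $p_\alpha$ and $p'_\alpha$, and let $f:L\to B$ and $g:L'\to B$ be LOTS embeddings with $f(\infty)=g(\infty)$. Then $E=\{\delta<\theta:\delta\text{ is a limit ordinal and }f(p_\delta)=g(p'_\delta)\}$ is a club of $\theta$.
\end{lemma}

\begin{proof}
The interleaving step of Example~\ref{ex:two} uses nothing about the blocks, and it uses about $\omega_1$ only that $\delta=\sup_n\alpha_n$ stays below it. The same holds for $\theta$, because $\theta$ is regular and uncountable. So for every $\alpha_0<\theta$ that step produces $\delta\in E$ with $\delta>\alpha_0$, and $E$ is unbounded. If $\delta<\theta$ is a limit ordinal and $D=E\cap\delta$ is unbounded in $\delta$, then by \eqref{eq:sup} $f(p_\delta)=\sup_{\alpha\in D}f(p_\alpha)=\sup_{\alpha\in D}g(p'_\alpha)=g(p'_\delta)$, so $\delta\in E$.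
\end{proof}

For length $\omega$ the lemma has no counterpart: the maps $n\mapsto 2n$ and $n\mapsto 2n+1$, extended by $\omega\mapsto\omega$, are LOTS embeddings of $\omega+1$ into itself that agree only at the last point.

\section{Coding subsets of a regular cardinal}\label{sec:regular}

Let $\lambda$ be regular and uncountable. For $X\subseteq\lambda$ let $K^\lambda(X)$ be the $\lambda$-tower with blocks
\[
I_\alpha=\begin{cases}(\omega+1)^*&\text{if }\alpha\in X,\\ (\omega_1+1)^*&\text{if }\alpha\notin X.\end{cases}
\]
It has $\lambda$ nonempty blocks of size at most $\aleph_1\le\lambda$, so $|K^\lambda(X)|=\lambda$. The orders of Example~\ref{ex:two} are $K^{\omega_1}(\omega_1)$ and $K^{\omega_1}(\emptyset)$.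

\begin{lemma}\label{lem:XY}
If $f:K^\lambda(X)\to B$ and $g:K^\lambda(Y)\to B$ are LOTS embeddings with $f(\infty)=g(\infty)$, then $X\cap E=Y\cap E$ for some club $E$ of $\lambda$.
\end{lemma}

\begin{proof}
Let $E$ be the club of Lemma~\ref{lem:club}, let $\delta\in E$, and let $x=f(p_\delta)=g(p'_\delta)$. Restrict $f$ and $g$ to the $\delta$-th blocks (Lemma~\ref{lem:convex}) and apply Lemma~\ref{lem:type}. Through $f$, the point $x$ has right type $\omega$ if $\delta\in X$ and $\omega_1$ if $\delta\notin X$; through $g$, the same holds with $Y$ in place of $X$. As $x$ has only one right type, $\delta\in X$ if and only if $\delta\in Y$.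
\end{proof}

\begin{remark}\label{rem:hyp}
One cannot conclude $X=Y$, and both directions of continuity are needed. Let $p'_\alpha$ be the base points of $K^\lambda(\emptyset)$. Define $\varphi:K^\lambda(X)\to K^\lambda(\emptyset)$ by $\varphi(\infty)=\infty$ and by sending the ordinal $\xi$ of the $\alpha$-th block to the ordinal $\xi$ of the $\alpha$-th block. Let $\psi$ be the same map except that $\psi(p_\alpha)=p'_\alpha$ for $\alpha\in X$. Both maps are order-preserving, so order alone recovers nothing about $X$. The map $\psi$ fails to preserve an infimum at each $\alpha\in X$: the images of $0,1,2,\dots$ have infimum $\omega$, not $\omega_1=p'_\alpha$. The map $\varphi$ fails to preserve a supremum at each limit $\delta\in X$: the images of the points below $p_\delta$ have supremum $p'_\delta$, while $\varphi(p_\delta)$ is the point $\omega>p'_\delta$ of the block. But if $X$ contains no limit ordinal, $\varphi$ is continuous by Lemma~\ref{lem:limits}(b). The left limits are $\infty$ and the $p_\delta$ with $\delta$ a limit, and there $\varphi(p_\delta)=p'_\delta$ is the required supremum. The right limits are the limit ordinals $\xi$ of a block, and the infimum of the images of the points above $\xi$ is $\xi$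 again. Thus for the unbounded set $X$ of successor ordinals, $K^\lambda(X)$ and $K^\lambda(\emptyset)$ embed into $K^\lambda(\emptyset)$ with the same image of $\infty$.
\end{remark}

The club $E$ depends on the embeddings, so each bit must be written on a set of indices that meets every club. We use Solovay's theorem (for successor cardinals, Ulam's theorem): \emph{every regular uncountable cardinal $\lambda$ is the union of $\lambda$ pairwise disjoint stationary sets.} Fix such a partition $\lambda=\bigsqcup_{\xi<\lambda}S^\lambda_\xi$ for every regular uncountable $\lambda$, and for $Z\subseteq\lambda$ put
\[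
X_Z=\bigcup_{\xi\in Z}S^\lambda_\xi,\qquad K^\lambda_Z=K^\lambda(X_Z).
\]
The $\xi$-th bit of $Z$ is now repeated at every index in $S^\lambda_\xi$.

\begin{proposition}\label{prop:regular}
If $f:K^\lambda_Z\to B$ and $g:K^\lambda_W\to B$ are LOTS embeddings with $f(\infty)=g(\infty)$, then $Z=W$. The same holds for LOTS embeddings of $(K^\lambda_Z)^*$ and $(K^\lambda_W)^*$ into $B$ that agree at the least point $\infty$.
\end{proposition}

\begin{proof}
Let $E$ be a club with $X_Z\cap E=X_W\cap E$ (Lemma~\ref{lem:XY}). Given $\xi<\lambda$, pick $\delta\in E\cap S^\lambda_\xi$. The sets $S^\lambda_\eta$ are disjoint, so $\xi\in Z\iff\delta\in X_Z\iff\delta\in X_W\iff\xi\in W$. For the second statement, regard $f$ and $g$ as embeddings of $K^\lambda_Z$ and $K^\lambda_W$ into $B^*$.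
\end{proof}

The case $\lambda=\omega_1$ suffices to close the gap below the continuum.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
For $\kappa\ge2^{\aleph_0}$ this is the result quoted from \cite{PT}. Let $\aleph_1\le\kappa<2^{\aleph_0}$ and suppose that $B$ is universal for $\kappa$. For $Z\subseteq\omega_1$ the order $K^{\omega_1}_Z+\kappa$ has cardinality $\kappa$, so it has a LOTS embedding into $B$. Its restriction $f_Z$ to the convex set $K^{\omega_1}_Z$ is a LOTS embedding by Lemma~\ref{lem:convex}. By Proposition~\ref{prop:regular}, $Z\mapsto f_Z(\infty)$ is an injection of $\mathcal{P}(\omega_1)$ into $B$. Hence $2^{\aleph_1}\le|B|=\kappa<2^{\aleph_0}\le2^{\aleph_1}$, a contradiction.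
\end{proof}

\section{Singular cardinals}\label{sec:singular}

For regular uncountable $\kappa$ the family of Theorem~\ref{thm:B} will be $(K^\kappa_s)_{s\subseteq\kappa}$. Let now $\kappa$ be singular, and let $\mu=\operatorname{cf}(\kappa)$ be its cofinality, the least size of an unbounded subset of $\kappa$; it is a regular cardinal less than $\kappa$. Fix regular uncountable cardinals $\lambda_i<\kappa$ $(i<\mu)$ with supremum $\kappa$: for an unbounded set $\{\gamma_i:i<\mu\}\subseteq\kappa$, let $\lambda_i$ be the successor cardinal of $\max(|\gamma_i|,\omega)$, which is below $\kappa$ because the singular cardinal $\kappa$ is not a successor. Then $\sum_{i<\mu}\lambda_i=\mu\cdot\kappa=\kappa$, and the set $\Sigma=\prod_{i<\mu}\mathcal{P}(\lambda_i)$ has cardinality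
\begin{equation}\label{eq:prod}
|\Sigma|=\prod_{i<\mu}2^{\lambda_i}=2^{\sum_{i<\mu}\lambda_i}=2^\kappa .
\end{equation}
We want to code a whole sequence $s=(Z_i)_{i<\mu}\in\Sigma$. The obvious candidate $\sum_{i<\mu}K^{\lambda_i}_{Z_i}$ is determined by the images of the $\mu$ points $\infty$ of its blocks, which yields only $2^\kappa\le|B|^\mu$. This is no contradiction for $|B|=\kappa$ when $2^{\lambda_i}\le\kappa$ for all $i$, since then $2^\kappa\le\kappa^\mu$ holds anyway by \eqref{eq:prod}. A single point has to control all $\mu$ blocks, and Lemma~\ref{lem:club} does this if we form a second tower whose base points are the points $\infty$ of the orders $K^{\lambda_i}_{Z_i}$. Base points are least in their blocks, so these orders are used in reverse.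

The height of the second tower must be regular, uncountable and at least $\mu$, while $\mu$ may be $\omega$. Put $\theta=\max(\mu,\omega_1)$. Then $\theta$ is regular and uncountable, and $\mu\le\theta<\kappa$ because $\kappa$ is singular and uncountable, hence above $\omega_1$. Partition $\theta$ into $\mu$ stationary sets by merging: $T_i=S^\theta_i$ for $0<i<\mu$, and $T_0=S^\theta_0\cup\bigcup_{\mu\le\xi<\theta}S^\theta_\xi$, which is stationary as it contains $S^\theta_0$. For $s=(Z_i)_{i<\mu}\in\Sigma$ let $L_s$ be the $\theta$-tower with blocks
\[
I_\alpha=\big(K^{\lambda_i}_{Z_i}\big)^*\qquad\text{for }\alpha\in T_i .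
\]

\begin{proposition}\label{prop:singular}
Each $L_s$ has cardinality $\kappa$. If $f:L_s\to B$ and $g:L_t\to B$ are LOTS embeddings with $f(\infty)=g(\infty)$, then $s=t$.
\end{proposition}

\begin{proof}
Each $T_i$ is nonempty, so $\lambda_i\le|L_s|\le\theta\cdot\kappa=\kappa$ for every $i<\mu$, and $|L_s|=\kappa$.

Let $s=(Z_i)_{i<\mu}$ and $t=(W_i)_{i<\mu}$. By Lemma~\ref{lem:club} there is a club $E$ of $\theta$ such that for $\alpha\in E$ the maps $f$ and $g$ send the $\alpha$-th base points to the same point of $B$. Given $i<\mu$, pick $\alpha\in E\cap T_i$. By Lemma~\ref{lem:convex} the restrictions of $f$ and $g$ to the $\alpha$-th blocks are LOTS embeddings of $(K^{\lambda_i}_{Z_i})^*$ and $(K^{\lambda_i}_{W_i})^*$ into $B$, and they agree at the least point. By Proposition~\ref{prop:regular}, $Z_i=W_i$.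
\end{proof}

\section{Compactness, scatteredness and counting}\label{sec:count}

Call a nonempty order \emph{complete} if every subset has a supremum; for the empty subset this means that the order has a least point. We recall that a nonempty LOTS is compact if and only if it is complete.

\begin{lemma}\label{lem:cs}
The class of complete scattered orders contains every successor ordinal, is closed under reversal, and contains $\sum_{j\in J}I_j$ whenever it contains $J$ and all $I_j$.
\end{lemma}

\begin{proof}
In a successor ordinal $\gamma+1$ every subset has a supremum, which is at most $\gamma$; and an ordinal has no infinite decreasing sequence, while $\mathbb{Q}$ has one. In a complete order, the supremum of the set of lower bounds of $Y$ is the infimum of $Y$, so the reverse is complete; the reverse of a scattered order is scattered because $\mathbb{Q}^*\cong\mathbb{Q}$.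

Let $M=\sum_{j\in J}I_j$. Its least point is $\min I_{\min J}$. Let $\emptyset\ne Y\subseteq M$, and let $j$ be the supremum in $J$ of the indices of the blocks that meet $Y$. If $Y$ meets $I_j$, let $y$ be the supremum of $Y\cap I_j$ in $I_j$. It is an upper bound of $Y$, and any upper bound of $Y$ lies in $I_j$, where it is at least $y$, or in a later block; so $y=\sup Y$. If $Y$ does not meet $I_j$, then $\min I_j$ is an upper bound of $Y$, and the index $k$ of any upper bound of $Y$ is an upper bound of the indices met, so $k\ge j$; thus $\min I_j=\sup Y$. Hence $M$ is complete.

Suppose $e:\mathbb{Q}\to M$ is order-preserving. Each set $e^{-1}[I_j]$ is convex in $\mathbb{Q}$. If one of them contains two points $q<r$, it contains the interval $(q,r)\cong\mathbb{Q}$, and $I_j$ is not scattered. Otherwise the map sending $q$ to the index of the block of $e(q)$ is injective and weakly increasing, hence order-preserving, and $J$ is not scattered. Both cases are excluded.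
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
If $\kappa$ is regular, let $\Sigma=\mathcal{P}(\kappa)$ and $L_s=K^\kappa_s$; then $|\Sigma|=2^\kappa$, $|L_s|=\kappa$, and the property of the points $\infty$ is Proposition~\ref{prop:regular}. If $\kappa$ is singular, take the family of Section~\ref{sec:singular} and use \eqref{eq:prod} and Proposition~\ref{prop:singular}. A $\theta$-tower is a sum over the successor ordinal $\theta+1$ whose last block is the one-point order. By Lemma~\ref{lem:cs}, the blocks $(\omega+1)^*$ and $(\omega_1+1)^*$ are complete and scattered, hence so are the towers $K^\lambda_Z$, their reverses, and the towers of Section~\ref{sec:singular}. So every $L_s$ is compact and scattered.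

(1) Let $\Sigma_B$ be the set of $s\in\Sigma$ for which $L_s$ has a LOTS embedding into $B$, and choose one, $f_s$, for each $s\in\Sigma_B$. The map $s\mapsto f_s(\infty)$ is injective, so $|\Sigma_B|\le|B|$. If $|B|=\kappa$, then $|\Sigma_B|\le\kappa<2^\kappa$, and some $L_s$ does not embed into $B$.

For the upper bounds in (2) and (3), let $\mathcal{O}$ be the set of all linear orders with underlying set $\kappa$. Each is a subset of $\kappa\times\kappa$, so $|\mathcal{O}|\le2^\kappa$, and every LOTS of cardinality $\kappa$ is isomorphic to a member of $\mathcal{O}$.

(2) If all LOTS of cardinality $\kappa$ embed into $B$, then $\Sigma_B=\Sigma$ and $|B|\ge2^\kappa$ by (1). Conversely, well-order $\mathcal{O}$ and form the sum of its members in that order. The sum has at most $2^\kappa\cdot\kappa=2^\kappa$ points, and every block is LOTS-embedded in it by Lemma~\ref{lem:convex}.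

(3) Let $\mathcal{F}$ be a family of LOTS of cardinality $\kappa$ such that every LOTS of cardinality $\kappa$ embeds into a member. Then $\Sigma=\bigcup_{B\in\mathcal{F}}\Sigma_B$, so $2^\kappa\le|\mathcal{F}|\cdot\kappa$ by (1). Since $|\mathcal{F}|\cdot\kappa=\max(|\mathcal{F}|,\kappa)$ and $\kappa<2^\kappa$, we get $|\mathcal{F}|\ge2^\kappa$. The family $\mathcal{O}$ has the required property and at most $2^\kappa$ members.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:C}]
For uncountable $\kappa$ use Theorem~\ref{thm:B}(1), and for $\kappa=\aleph_0$ use Proposition~\ref{prop:Q}.
\end{proof}

\begin{thebibliography}{1}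

\bibitem{PT}
Alex Primavesi and Katherine Thompson, \emph{The embedding structure for linearly ordered topological spaces}, arXiv:1102.2159 (2011).

\end{thebibliography}
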